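# A six-element basis, under PFA, for the $\aleph_1$-dense LOTS whose points have countable cofinality and coinitiality

## 1. Orders as spaces, bases, and the class $\mathcal K$

Throughout, an *open interval* of a linear order $L$ is a set $(a,b)$ with $a<b$ in $L$. Products of orders are lexicographic, $2=\{0,1\}$, and $Y^*$ is $Y$ reversed. We write $A<B$ for sets if every element of $A$ is below every element of $B$.

**Definition (LOTS, LOTS embedding).** A *linearly ordered topological space* (LOTS) is a linear order with its open interval topology. A *LOTS embedding* $f:A\to B$ is an injective order-preserving map that is continuous for the two order topologies.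

Example. The map $f:\mathbb R\to\mathbb R$ with $f(x)=x$ for $x\le 0$ and $f(x)=x+1$ for $x>0$ is injective and order-preserving, but $f^{-1}[(-\tfrac12,\tfrac12)]=(-\tfrac12,0]$ is not open. So $f$ is an order embedding and not a LOTS embedding. On the other hand, *every* order embedding of $\omega$ into a LOTS is a LOTS embedding, because the order topology of $\omega$ is discrete.

**Definition (basis).** For a class $\mathcal C$ of LOTS, a *basis* is a set $\mathcal B\subseteq\mathcal C$ such that for every $L\in\mathcal C$ some $B\in\mathcal B$ admits a LOTS embedding $B\to L$. The members of $\mathcal B$ must themselves belong to $\mathcal C$.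

Example. $\{\omega,\omega^*\}$ is a basis for the class of infinite LOTS. By Ramsey's theorem an infinite linear order contains a strictly increasing or a strictly decreasing $\omega$-sequence, and maps from the discrete spaces $\omega,\omega^*$ are automatically continuous.

**Definition ($\aleph_1$-dense).** A nonempty linear order $L$ is *$\aleph_1$-dense* if every open interval $(a,b)$ of $L$ has cardinality exactly $\aleph_1$. An *$\aleph_1$-dense set of reals* is a set $X\subseteq\mathbb R$ with $|X\cap(r,r')|=\aleph_1$ for all reals $r<r'$.

Example. Choosing $\aleph_1$ reals in each rational interval and taking the union gives an $\aleph_1$-dense set of reals. Fix one and call it $X$. Non-example: $X\times\mathbb Q$, because the interval between $(x,0)$ and $(x,1)$ is $\{x\}\times(\mathbb Q\cap(0,1))$, which is countable.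

**Definition (countable cofinality and coinitiality).** All points of $L$ have *countable cofinality and coinitiality* if for every $x\in L$ the set $\{y\in L:y<x\}$ has cofinality $\omega$ and $\{y\in L:y>x\}$ has coinitiality $\omega$. In particular $L$ has no endpoints.

Example. $X$ has this property, since $X$ is dense in $\mathbb R$. Non-example: in $(\omega_1\times X)+\{\infty\}+X$ the point $\infty$ has cofinality $\omega_1$, although this order is $\aleph_1$-dense.

**Definition (the class $\mathcal K$).** $\mathcal K$ is the class of nonempty $\aleph_1$-dense LOTS in which all points have countable cofinality and coinitiality.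

Examples. $X\in\mathcal K$. Also $Y\times X\in\mathcal K$ whenever $|Y|=\aleph_1$. Indeed, if $(y,x)<(y',x')$, the interval between them contains $\{y\}\times(X\cap(x,x'))$ when $y=y'$, and $\{y\}\times(X\cap(x,\infty))$ otherwise, so it has size $\aleph_1$. Points near $(y,x)$ lie in the fibre $\{y\}\times X$, so cofinality and coinitiality are computed in $X$.

Simple remarks, used constantly: every $L\in\mathcal K$ is dense without endpoints. If $J$ is an open interval of $L\in\mathcal K$, then $J\in\mathcal K$, $|J|=\aleph_1$, and the inclusion $J\to L$ is a LOTS embedding, because $J$ is open and convex. LOTS embeddings compose. The reverse $L^*$ of $L\in\mathcal K$ is in $\mathcal K$, which is why we may say "dually".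

**Definition (Countryman line).** A *Countryman line* is an uncountable linear order $C$ such that $C^2$ is a countable union of chains in the coordinatewise order.

Countryman lines exist in ZFC (Shelah, *Decomposing uncountable squares to countably many chains*, JCTA 1976), and we take this as given. Uncountable suborders of Countryman lines are Countryman (restrict the chains), so fix one, $C$, with $|C|=\aleph_1$.

Examples. From $C$ we get others. $C^*$ is Countryman, because a chain of $C^2$ is also a chain of $(C^*)^2$. $C\times2$ is Countryman: if $C^2=\bigcup_nP_n$ with $P_n$ chains, then for $n\in\omega$ and $i,j<2$ the set $\{((c,i),(d,j)):(c,d)\in P_n\}$ is a chain, since $c\le c'$ implies $(c,i)\le(c',i)$ and likewise for $d$. These countably many chains cover $(C\times2)^2$. Non-example: $\omega_1$. Suppose $\omega_1^2=\bigcup_nP_n$ with $P_n$ chains. For each $\alpha$ pick $n(\alpha)$ such that $\{\beta:(\alpha,\beta)\in P_{n(\alpha)}\}$ is uncountable, and take $\alpha<\alpha'$ with the same $n$. Choose $(\alpha',\beta')\in P_n$, and then $(\alpha,\beta)\in P_n$ with $\beta>\beta'$. These two points are incomparable, a contradiction.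

**PFA and what we take from it.** The Proper Forcing Axiom says that for every proper poset and every family of $\aleph_1$ dense subsets there is a filter meeting all of them. Its consistency is obtained from the usual assumption of a supercompact cardinal. We use PFA only through two published theorems.

* **(B)** PFA implies that any two $\aleph_1$-dense sets of reals are order isomorphic. (Baumgartner, Fund. Math. 79 (1973) for consistency; from PFA: *Applications of the Proper Forcing Axiom*, Handbook of Set-Theoretic Topology, 1984.)
* **(M)** PFA implies that for any set of reals $Y$ of size $\aleph_1$ and any Countryman line $C'$, every uncountable linear order contains a copy of one of $Y,\omega_1,\omega_1^*,C',C'^*$. (J. Moore, *A five element basis for the uncountable linear orders*, Ann. of Math. 163 (2006).)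

Note that (M) speaks of order copies and says nothing about topology.

## 2. Can $\mathcal K$ have a finite or countable basis? Separable members first

Here is the question, from Alex Primavesi and Katherine Thompson, "The embedding structure for linearly ordered topological spaces", arXiv:1102.2159 (2011). **Is it consistent with ZFC that $\mathcal K$ has a finite basis $\mathcal B\subseteq\mathcal K$? Is it consistent that $\mathcal K$ has a countable one?** We shall see that PFA gives a basis of six elements, that fewer than six never suffice, and that CH excludes even bases of size $\aleph_1$.

Begin with the members of $\mathcal K$ that look like sets of reals. The first lemma straightens such orders out; we use it again in Section 6.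

**Lemma 1 (straightening).** Let $A$ be a nonempty linear order without endpoints in which every open interval has cardinality $\aleph_1$, and suppose a countable $E\subseteq A$ meets every open interval of $A$. Then $A$ is order isomorphic to an $\aleph_1$-dense set of reals.

*Proof.* If $x<x'$ in $A$, then $E\cap(x,x')\neq\emptyset$. So $E$ is dense, and since $A$ has no endpoints, $E$ has points below and above every point of $A$. Hence $E$ is countable, dense and without endpoints, and by Cantor's theorem there is an isomorphism $\iota:E\to\mathbb Q$. Put
$$\varphi(x)=\sup\iota[E\cap(-\infty,x)]\qquad(x\in A).$$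
This is a real number because $E$ has points on both sides of $x$. If $x<x'$, pick $e\in E\cap(x,x')$ and then $e'\in E\cap(e,x')$. Then $\varphi(x)\le\iota(e)<\iota(e')\le\varphi(x')$, so $\varphi$ is strictly increasing. For $e\in E$, $\varphi(e)$ is the supremum of the rationals below $\iota(e)$, so $\varphi$ extends $\iota$.

Let $r<r'$ be reals. Pick $e<e'$ in $E$ with $r<\iota(e)<\iota(e')<r'$. Then $\varphi$ maps $(e,e')$, of size $\aleph_1$, into $(r,r')$. Conversely, pick $e_0,e_1\in E$ with $\iota(e_0)<r$ and $r'<\iota(e_1)$. Every $x$ with $\varphi(x)\in(r,r')$ lies in $(e_0,e_1)$, which has size $\aleph_1$. So $|\varphi[A]\cap(r,r')|=\aleph_1$. $\square$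

**Observation 2.** If $A\subseteq\mathbb R$ is densely ordered, some countable $E\subseteq A$ meets every open interval of $A$. Choose a point of $A$ in each rational interval that meets $A$. Given $b<b'$ in $A$, take $b''\in A$ between them and rationals with $b<r<b''<r'<b'$. The point chosen in $(r,r')$ lies in $(b,b')$.

**The separable case.** Let $L\in\mathcal K$ embed, as an order, in $\mathbb R$. By Observation 2, Lemma 1 and (B), PFA gives $L\cong X$. So under PFA a single order takes care of all these $L$.

**The case $L=\omega_1\times X$.** This does not embed in $\mathbb R$, because $\omega_1$ does not. But around each point of $\{0\}\times X$ a small interval lies in this fibre, so the inclusion of the fibre is a LOTS embedding $X\to L$. Again $X$ suffices.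

So the difficulty lies with members of $\mathcal K$ that do not receive $X$. It is not yet clear that any exist.

## 3. Why $Y\times\mathbb Q$ and $Y\times X$ fail, and the orders $Z_Y$

**The natural list, and where it breaks.** The following is known background for the question. Under PFA, every uncountable dense LOTS in which all points have cofinality and coinitiality $\omega$ admits a LOTS embedding of one of
$$X,\quad X\times\mathbb Q,\quad C\times\mathbb Q,\quad C^*\times\mathbb Q,\quad \omega_1\times\mathbb Q,\quad \omega_1^*\times\mathbb Q.$$
Every $L\in\mathcal K$ is such a LOTS. But a basis for $\mathcal K$ must consist of members of $\mathcal K$, and each $Y\times\mathbb Q$ fails to be $\aleph_1$-dense: the fibre $\{y\}\times\mathbb Q$ is convex and countable.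

The obvious repair is to fill the fibres with something in $\mathcal K$, for instance to use $Y\times X$. Now we are in $\mathcal K$, but $\{y\}\times X$ is a LOTS copy of $X$. So whatever receives $Y\times X$ already receives $X$, and the repaired list would be a basis only if every member of $\mathcal K$ received $X$. The order $Z_{\omega_1}\in\mathcal K$ built below does not: by Lemma 9 every uncountable suborder of it contains a copy of $\omega_1$, and $\omega_1$ does not embed in $X\subseteq\mathbb R$. The filler must not introduce any new kind of uncountable order.

**The way out: fill with copies of the order itself.** The fibre $\{y\}\times\mathbb Q$ is needed, since it gives the points of $\{y\}\times\mathbb Q$ countable cofinality and coinitiality. It has to be made $\aleph_1$-dense using nothing but $Y$ again. So choose countably many cuts of $\mathbb Q$, lying densely, and insert at each a new copy of the whole construction; inside it, do the same, and so on through $\omega$ levels. The cuts will be the irrationals in $D=\mathbb Q+\sqrt2$.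

**Definition ($Z_Y$).** Let $D=\mathbb Q+\sqrt2$ and $P=\mathbb Q\cup D$, ordered as a subset of $\mathbb R$. For a linear order $Y$, let $Z_Y$ be the set of finite sequences
$$(y_0,p_0,y_1,p_1,\dots,y_n,p_n),\qquad n\ge0,\quad y_i\in Y,\quad p_i\in D\ (i<n),\quad p_n\in\mathbb Q,$$
ordered lexicographically.

No such sequence is a proper initial segment of another, since only the last entry is in $\mathbb Q$ (and $\mathbb Q\cap D=\emptyset$). So any two elements have a first difference, at which they are compared in $Y$ or in $P$, and $Z_Y$ is a linear order.

Example. In $Z_{\omega_1}$,
$$(3,\tfrac12)\;<\;(3,\sqrt2,\alpha,q)\;<\;(3,2)\qquad\text{for all }\alpha<\omega_1,\ q\in\mathbb Q,$$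
because $\tfrac12<\sqrt2<2$. So this interval, countable in $\omega_1\times\mathbb Q$, is now uncountable.

**Lemma 3.** If $|Y|=\aleph_1$, then $Z_Y\in\mathcal K$.

*Proof.* There are countably many lengths, and $\aleph_1$ sequences of each length, so $|Z_Y|=\aleph_1$. Let $\sigma=(y_0,\dots,y_n,p_n)\in Z_Y$, and let $s=(y_0,\dots,y_n)$ be $\sigma$ without its last entry. Let $\tau>\sigma$. There are two possibilities for the first difference of $\sigma$ and $\tau$.

If it occurs before the last place of $\sigma$, then for every $p\in P$ with $p>p_n$, all elements of $Z_Y$ extending $s^\frown p$ lie in $(\sigma,\tau)$. They exceed $\sigma$ at its last place, and they agree with $\sigma$ up to and including the place where $\tau$ exceeds $\sigma$.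

If it occurs at the last place of $\sigma$, then $\tau$ has there an entry $p'>p_n$, and all elements extending $s^\frown p$ with $p\in P$, $p_n<p<p'$, lie in $(\sigma,\tau)$.

In both cases we may take $p\in D$. Then $(\sigma,\tau)\supseteq\{s^\frown p^\frown\rho:\rho\in Z_Y\}$ has size $\aleph_1$, so $Z_Y$ is $\aleph_1$-dense. We may also take $p\in\mathbb Q$. Then $s^\frown p\in Z_Y$ itself lies in $(\sigma,\tau)$, so the countable set $\{s^\frown p:p\in\mathbb Q,\ p>p_n\}$ is coinitial in $(\sigma,\infty)$. Dually, $\{s^\frown p:p\in\mathbb Q,\ p<p_n\}$ is cofinal in $(-\infty,\sigma)$. Since $Z_Y$ is dense, and these sets show it has no endpoints, $(\sigma,\infty)$ has no least and $(-\infty,\sigma)$ no greatest element. So the coinitiality and cofinality are exactly $\omega$. $\square$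

We can now state what will be proved.

**Theorem A (PFA).** $\mathcal B_6=\{X,\;Z_X,\;Z_{\omega_1},\;Z_{\omega_1^*},\;Z_C,\;Z_{C^*}\}\subseteq\mathcal K$ is a basis for $\mathcal K$.

**Theorem B (ZFC).** No member of $\mathcal K$ LOTS-embeds into two different members of $\mathcal B_6$. Hence every basis for $\mathcal K$ has at least $6$ elements, so $6$ is optimal.

**Corollary (PFA).** Each $M\in\mathcal B_6$ is minimal: if $B\in\mathcal K$ embeds in $M$, then $M$ embeds in $B$. A set $\mathcal B\subseteq\mathcal K$ is a basis iff for each $M\in\mathcal B_6$ some member of $\mathcal B$ is bi-embeddable with $M$.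

**Theorem C (CH).** $\mathcal K$ has no basis of cardinality $\le\aleph_1$.

By Theorem A, both statements in the question are consistent, modulo the usual assumption (a supercompact cardinal) for the consistency of PFA; a finite basis is in particular countable. With Theorem C, the existence of a finite (or countable) basis is independent of ZFC.

## 4. Good sets and the components they cut out

We first translate "LOTS embedding" into a property of the image.

**Definition (good).** Let $L\in\mathcal K$. A set $A\subseteq L$ is *good in $L$* if for all $a\in A$ and $u<a<v$ in $L$, both $A\cap(u,a)$ and $A\cap(a,v)$ are nonempty.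

Examples. $X\cap((0,1)\cup(2,3))$ is good in $X$. Now let $c\in X$ with $c>1$, and let $A=X\cap\big((0,1)\cup[c,c+1)\big)$. As an abstract order, $A\in\mathcal K$. But $A$ is not good in $X$: no point of $A$ lies between $1$ and $c$, so $A\cap(u,c)=\emptyset$ for $u\in X\cap(1,c)$. Correspondingly the inclusion is not continuous: in the order topology of $A$ every neighborhood of $c$ contains points of $(0,1)$, and in $X$ it does not. Another example, which will matter: in $Z_X$, the set $\{(x,0):x\in X\}$ is an order copy of $X$ that is not good, because nothing in it lies between $(x,-1)$ and $(x,0)$.

**Lemma 4.** Let $L\in\mathcal K$.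

(i) If $A\ne\emptyset$ is good in $L$, then the inclusion $A\to L$ ($A$ with its own order topology) is a LOTS embedding, $A$ is dense without endpoints, and its points have countable cofinality and coinitiality.

(ii) If $B\in\mathcal K$ and $f:B\to L$ is a LOTS embedding, then $f[B]$ is good in $L$.

*Proof.* (i) Let $a\in A$ and $u<a<v$ in $L$. Pick $a'\in A\cap(u,a)$ and $a''\in A\cap(a,v)$. Then $(a',a'')_A\subseteq(u,v)$. Since $L$ has no endpoints, the intervals $(u,v)$ form a neighborhood base at $a$, so the inclusion is continuous. If $a<a_1$ in $A$, goodness at $a$ gives a point of $A$ in $(a,a_1)$; so $A$ is dense. As $L$ has points on both sides of $a$, so does $A$. Finally, $A\cap(-\infty,a)$ is cofinal in $\{y\in L:y<a\}$, which has cofinality $\omega$, so it has cofinality $\omega$ too; dually on the right.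

(ii) Let $b\in B$ and $u<f(b)$. The set $f^{-1}[(u,\infty)]$ is open and contains $b$, and $B$ has no endpoints, so there is $b'<b$ with $f[(b',b]]\subseteq(u,\infty)$. As $B$ is dense, there is $b''\in(b',b)$, and $u<f(b'')<f(b)$. The right side is dual. $\square$

So to LOTS-embed a member of $\mathcal K$ into $L$ is to find an order copy of it that is good in $L$. Countable good sets are easy to find.

**Lemma 5.** If $L\in\mathcal K$, $J$ is an open interval of $L$, and $E\subseteq J$ is countable, then there is a countable nonempty $Q$ good in $L$ with $E\subseteq Q\subseteq J$. Moreover $Q\cong\mathbb Q$.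

*Proof.* For each $x\in J$ fix an $\omega$-sequence in $J$ cofinal in $(-\infty,x)$ and one in $J$ coinitial in $(x,\infty)$. Let $Q$ be the closure of $E$ together with one point of $J$ under the countably many functions "take the $n$-th term of the lower (upper) sequence of $x$". Then $Q$ is countable. If $q\in Q$ and $u<q$, then, as $(-\infty,q)$ has no maximum, some term of the lower sequence of $q$ exceeds $u$, and it is in $Q$; dually above. So $Q$ is good. By Lemma 4(i) it is dense without endpoints, so $Q\cong\mathbb Q$ by Cantor's theorem. $\square$

**Definition (components, hull, separable).** Let $Q$ be countable and good in $L\in\mathcal K$. For $x,y\in L\setminus Q$ let $x\sim_Qy$ iff no $q\in Q$ lies strictly between $x$ and $y$. The classes are the *$Q$-components*, written $[x]_Q$. A component is *trivial* if it is a singleton. The *hull* of $Q$ is $\{x:\exists q,q'\in Q\ \ q<x<q'\}$. An interval $J$ is *separable* if some countable set meets every open subinterval of $J$.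

The relation is transitive: if $x\sim_Qy\sim_Qz$ and $q\in Q$ is strictly between $x$ and $z$, then $q\ne y$ (as $y\notin Q$), so $q$ lies strictly between $y$ and one of $x,z$, which is impossible. Components are convex in $L$: if $x<w<z$ and $x\sim_Qz$, then $w\notin Q$ and no point of $Q$ lies between $x$ and $w$. Distinct components are separated by a point of $Q$. A component that meets $(q,q')$ with $q,q'\in Q$ is contained in $(q,q')$, since it is convex and misses $Q$; so a component meeting the hull lies in it.

Examples. (1) Let $L=X$, and let $Q\subseteq X$ be countable and dense in $\mathbb R$. Then $Q$ is good, and every component is trivial. (2) Let $L=Z_Y$ with $|Y|=\aleph_1$, fix $y\in Y$, and let $Q=\{(y,q):q\in\mathbb Q\}$. By the proof of Lemma 3, $Q$ is good. Its hull is the set of sequences starting with $y$. The components in the hull are the sets $\{(y,d)^\frown\rho:\rho\in Z_Y\}$ for $d\in D$: countably many, and none of them trivial.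

These two examples are the two sides of the dichotomy in the proof of Theorem A. Many trivial components will yield $X$ (Section 6). If there are always few, we rebuild example (2) inside $L$, level by level (Section 5).

## 5. Planting $Z_Y$ inside a nowhere separable order

What do we need in $L$ in order to imitate $Z_Y$? At each level we need, in the current interval, a family of disjoint intervals $J_y$, placed in the order of $Y$, in which to plant a copy of $\mathbb Q$. An order copy of $Y$ alone does not provide them, since there may be no room attached to the point $y$. A copy of $Y\times2$ does: use the interval between $(y,0)$ and $(y,1)$. Then we need holes in the copy of $\mathbb Q$, that is, nontrivial components, in which to continue. Non-separability provides those.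

To match the copy of $\mathbb Q$ and the holes with $P=\mathbb Q\cup D$ we recall a classical theorem.

**Skolem's back-and-forth theorem.** Let $P=P_0\sqcup P_1$ and $R=R_0\sqcup R_1$ be countable nonempty linear orders without endpoints, such that between any two distinct elements of $P$ there are elements of both $P_0$ and $P_1$, and similarly for $R,R_0,R_1$. Then there is an isomorphism $h:P\to R$ with $h[P_i]=R_i$.

*Proof.* Enumerate $P$ and $R$ and build finite partial isomorphisms respecting the parts, alternately adding the next element of $P$ to the domain and of $R$ to the range. To add $p\in P_i$, we need an element of $R_i$ between two given neighboring values, or above all values, or below all, or (at the start) any element. In the first case it exists by hypothesis. Above the largest value $r_0$ there is some $r>r_0$, and then an element of $R_i$ in $(r_0,r)$; similarly below. At the start take an element of $R_i$ between any two elements of $R$. The other direction is symmetric. $\square$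

**Lemma 6 (embedding criterion).** Let $L\in\mathcal K$, let $|Y|=\aleph_1$, and suppose every open interval of $L$ is non-separable and contains an order-isomorphic copy of $Y\times2$. Then $Z_Y$ LOTS-embeds into $L$.

*Proof.* **Step 1: fix, for every open interval $J$ of $L$, intervals $J_y\subseteq J$ ordered like $Y$.** Choose an order embedding $g_J:Y\times2\to J$ and put $J_y=(g_J(y,0),g_J(y,1))$. Then $J_y$ is an open interval of $L$, $J_y\subseteq J$, and $J_y<J_{y'}$ for $y<y'$.

**Step 2: fix, for every $J$, a countable good set with countably many holes, lying like $\mathbb Q$ and $D$ in $P$.** By Lemma 5 choose a countable nonempty $Q=Q_J\subseteq J$ good in $L$. Let $q<q'$ in $Q$. Since $(q,q')$ is not separable, $Q$ misses some open interval $(a,b)$ with $q<a<b<q'$. All points of $(a,b)$ lie in one $Q$-component, which is therefore nontrivial, and it is contained in $(q,q')$. Choose such a component and call it $G_{q,q'}$. Let $\mathcal D$ be the countable set of chosen components. The elements of $Q\cup\mathcal D$ are points and convex sets, all disjoint from each other, so they are naturally ordered.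

*Between any two distinct elements of $Q\cup\mathcal D$ there is an element of $Q$.* For two components this is the definition of $\sim_Q$. For $q<q'$ in $Q$ it is goodness at $q$. For $q\in Q$ and a component $G\ni x$ with $q<x$, goodness at $q$ gives a point of $Q\cap(q,x)$, and such a point lies below all of $G$; dually if $x<q$.

*Between any two there is also an element of $\mathcal D$.* If $\alpha<\beta$ in $Q\cup\mathcal D$, take $q\in Q$ with $\alpha<q<\beta$ and then $q'\in Q$ with $q<q'<\beta$. Then $G_{q,q'}\in\mathcal D$ lies between $q$ and $q'$.

There are no endpoints, since $Q$ has none and $\mathcal D$ lies in the hull of $Q$. In $P$, both $\mathbb Q$ and $D$ are dense in $\mathbb R$. So Skolem's theorem gives an isomorphism $h_J:P\to Q_J\cup\mathcal D$ with $h_J[\mathbb Q]=Q_J$ and $h_J[D]=\mathcal D$. For $d\in D$, the set $h_J(d)\subseteq J$ is convex with at least two points $a<b$; let $J^{d}=(a,b)\subseteq h_J(d)$, an open interval of $L$.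

**Step 3: iterate.** Let $J_\emptyset$ be any open interval of $L$. Recursively, for alternating sequences $s$ that are empty or end in $D$, and for $y\in Y$, $d\in D$, put
$$J_{s^\frown y}=(J_s)_y,\qquad J_{s^\frown y^\frown d}=(J_{s^\frown y})^{d}.$$
Then $J_{s^\frown y}\subseteq J_s$ and $J_{s^\frown y^\frown d}\subseteq h_{J_{s^\frown y}}(d)\subseteq J_{s^\frown y}$. Define
$$F(s^\frown y^\frown q)=h_{J_{s^\frown y}}(q)\in Q_{J_{s^\frown y}}\subseteq J_{s^\frown y}\qquad(q\in\mathbb Q).$$
By the inclusions, $F(\sigma)\in J_t$ for every proper initial segment $t$ of $\sigma$.

**Step 4: $F$ is strictly increasing.** Let $\sigma<\tau$. If they first differ at a $Y$-entry, $y<y'$ after $s$, then $F(\sigma)\in J_{s^\frown y}<J_{s^\frown y'}\ni F(\tau)$. Otherwise they first differ at a $P$-entry, $p<p'$ after $s^\frown y$. Let $h=h_{J_{s^\frown y}}$. If $p\in\mathbb Q$, then $\sigma=s^\frown y^\frown p$ and $F(\sigma)=h(p)$. If $p\in D$, then $F(\sigma)\in J_{s^\frown y^\frown p}\subseteq h(p)$. The same holds for $\tau$ and $p'$. As $h(p)<h(p')$, we get $F(\sigma)<F(\tau)$.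

**Step 5: $F[Z_Y]$ is good in $L$.** The point $F(s^\frown y^\frown q)$ belongs to $Q_{J_{s^\frown y}}=\{F(s^\frown y^\frown q'):q'\in\mathbb Q\}\subseteq F[Z_Y]$, and this subset is already good in $L$. So goodness of $F[Z_Y]$ holds at each of its points.

Thus $F$ is an order isomorphism, hence a homeomorphism of order topologies, onto a good set, and by Lemma 4(i) it is a LOTS embedding. $\square$

## 6. Uncountably many trivial components give an $\aleph_1$-dense set of reals

**Lemma 7.** Let $L\in\mathcal K$, $|L|=\aleph_1$, let $Q$ be countable and good in $L$, and suppose the set $S$ of points $x\notin Q$ in the hull of $Q$ with $[x]_Q=\{x\}$ is uncountable. Then some $S'\subseteq S$ is good in $L$ and order isomorphic to an $\aleph_1$-dense set of reals.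

*Proof.* **Step 1: points of $S$ are limits of $Q$ from both sides.** Let $x\in S$ and $u<x$ in $L$. Then $Q\cap(u,x)\ne\emptyset$: if $u\in Q$, by goodness at $u$; if $u\notin Q$, because $u\ne x$ and $[x]_Q=\{x\}$ give $u\not\sim_Qx$. Dually on the right. In particular distinct points of $S$ are separated by a point of $Q$.

**Step 2: throw away the points near which $S$ is countable on some side.** Let $S'$ be the set of $x\in S$ such that $S\cap(q,x)$ and $S\cap(x,q')$ are uncountable for all $q<x<q'$ with $q,q'\in Q$. We show that $S\setminus S'$ is countable. Since $Q$ is countable, it suffices to show, for each $q\in Q$, that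
$$R=\{x\in S:x>q,\ S\cap(q,x)\text{ is countable}\}$$
is countable, and dually. Choose a countable $R_0\subseteq R$ meeting every nonempty set $R\cap(q_1,q_2)$ with $q_1<q_2$ in $Q$. Let $x\in R$ be different from $\max R$ (if that exists). Then there is $x'\in R$ with $x<x'$. By Step 1 there is $q_1\in Q$ with $x<q_1<x'$, and as $x'$ is in the hull there is $q_2\in Q$ with $x'<q_2$. So $R_0$ has a point $r\in(q_1,q_2)$, and $x<r$. Hence
$$R\subseteq\{\max R\}\cup\bigcup_{r\in R_0}\big(S\cap(q,r)\big)$$
(omitting $\max R$ if it does not exist), which is countable since each $r\in R_0$ is in $R$.

**Step 3: $S'$ is good, and its intervals have size $\aleph_1$.** Since $S$ is uncountable, $S'\ne\emptyset$. Let $x\in S'$ and $u<x$ in $L$. By Step 1 take $q\in Q\cap(u,x)$. Then $S\cap(q,x)$ is uncountable, and by Step 2 so is $S'\cap(q,x)\subseteq S'\cap(u,x)$. Dually on the right. So $S'$ is good in $L$; and taking $u\in S'$ we see that every open interval of $S'$ is uncountable, hence of size $\aleph_1$ because $|L|=\aleph_1$.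

**Step 4: $S'$ satisfies the hypotheses of Lemma 1.** By Lemma 4(i), $S'$ is dense without endpoints. Choose a countable $E\subseteq S'$ meeting every nonempty $S'\cap(q_1,q_2)$ with $q_1<q_2$ in $Q$. Given $x<x'$ in $S'$, take $x''\in S'$ between them, and by Step 1 points $q_1,q_2\in Q$ with $x<q_1<x''<q_2<x'$. Then $E$ meets $(q_1,q_2)$, hence $(x,x')$. So Lemma 1 applies, and $S'$ is isomorphic to an $\aleph_1$-dense set of reals. $\square$

## 7. Proof of Theorem A: counting trivial components

Assume PFA. We have $X\in\mathcal K$, and the other five members of $\mathcal B_6$ are in $\mathcal K$ by Lemma 3. Let $L\in\mathcal K$. We must LOTS-embed a member of $\mathcal B_6$ into $L$. Replacing $L$ by one of its open intervals, assume $|L|=\aleph_1$.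

**Case 1. Some countable $Q$ good in $L$ has uncountably many trivial components in its hull.** By Lemma 7 there is $S'$ good in $L$ and isomorphic to an $\aleph_1$-dense set of reals, so $S'\cong X$ by (B). By Lemma 4(i), $X$ LOTS-embeds into $L$.

**Case 2. Every countable $Q$ good in $L$ has only countably many trivial components in its hull.** We verify the hypotheses of Lemma 6, in some open interval, for one of the five orders $\omega_1,\omega_1^*,C,C^*,X$.

**Step (2a): no open interval $J$ of $L$ is separable.** Suppose a countable $E\subseteq J$ meets every open subinterval of $J$. By Lemma 5 take a countable nonempty good $Q$ with $E\subseteq Q\subseteq J$. The hull of $Q$ is contained in $J$. A nontrivial component in the hull contains some $a<b$ and hence $(a,b)$, an open subinterval of $J$ missing $Q\supseteq E$, which is impossible. So all components in the hull are trivial. But for $q<q'$ in $Q$ the set $(q,q')\setminus Q$ has size $\aleph_1$, so there are uncountably many of them, contrary to the Case 2 hypothesis.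

**Step (2b): every open interval $J$ of $L$ contains a copy of $Y\times2$ for some $Y\in\{\omega_1,\omega_1^*,C,C^*,X\}$.** By Section 1, $C\times2$ is a Countryman line. So apply (M) to the uncountable order $J$ with the set of reals $X$ and the Countryman line $C'=C\times2$. Thus $J$ contains a copy of one of
$$\omega_1\cong\omega_1\times2,\qquad\omega_1^*\cong\omega_1^*\times2,\qquad C\times2,\qquad(C\times2)^*\cong C^*\times2,\qquad X.$$
In the first four cases we are done. The doubling trick does not work for $X$: $X\times2$ does not embed in $\mathbb R$, because the intervals between $(x,0)$ and $(x,1)$ would give uncountably many disjoint intervals of reals. The factor $2$ must be found in $L$ itself, and the Case 2 hypothesis supplies it.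

Let $Y'\subseteq J$ be a copy of $X$. By Observation 2 let $E\subseteq Y'$ be countable, meeting every open interval of $Y'$. As $Y'$ has no endpoints, $E$ has points on both sides of each $y\in Y'$. By Lemma 5 take a countable good $Q$ with $E\subseteq Q\subseteq J$. Then the points of $Y'\setminus Q$ lie in the hull of $Q$, and distinct ones are separated by a point of $E\subseteq Q$, so they lie in distinct components. By the Case 2 hypothesis only countably many of these components are trivial. Hence
$$Y''=\{y\in Y'\setminus Q:[y]_Q\text{ is nontrivial}\}$$
has countable complement in $Y'$. For $y\in Y''$ choose $a_y<b_y$ in $[y]_Q$. If $y<y'$ in $Y''$, the components $[y]_Q$ and $[y']_Q$ are disjoint and convex, so $b_y<a_{y'}$. Hence $(y,0)\mapsto a_y$, $(y,1)\mapsto b_y$ is an order embedding of $Y''\times2$ in $J$ (the hull of $Q$ is contained in $J$). Finally, $Y''$ is isomorphic to $X$ minus a countable set, which is an $\aleph_1$-dense set of reals, so $Y''\cong X$ by (B). Thus $X\times2$ embeds in $J$.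

**Step (2c): make the choice of $Y$ uniform.** In (2b), $Y$ may depend on $J$; Lemma 6 wants one $Y$ for all intervals. Enumerate the five orders as $Y_0,\dots,Y_4$. I claim there are an open interval $J$ of $L$ and $i\le4$ such that every open subinterval of $J$ contains a copy of $Y_i\times2$. Otherwise, starting from any open interval $J_0$, choose successively open intervals $J_{i+1}\subseteq J_i$ such that $J_{i+1}$ contains no copy of $Y_i\times2$, for $i=0,\dots,4$. Then $J_5$ contains no copy of any $Y_i\times2$, contradicting (2b).

Apply Lemma 6 to $J\in\mathcal K$ and $Y_i$: the open intervals of $J$ are non-separable by (2a) and contain copies of $Y_i\times2$ by the claim. So $Z_{Y_i}$ LOTS-embeds into $J$, hence into $L$. This proves Theorem A. $\blacksquare$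

## 8. Six is the least possible size: proof of Theorem B

This section is in ZFC. The plan is to tell the members of $\mathcal B_6$ apart by their uncountable suborders. That handles every pair except $X$ and $Z_X$: the order $X$ does embed in $Z_X$, for instance by $x\mapsto(x,0)$. For that pair we need topology.

**Lemma 8.** No uncountable linear order $O$ embeds in two different members of $\{\omega_1,\omega_1^*,X,C,C^*\}$.

*Proof.* *The pairs from $\omega_1,\omega_1^*,X$.* An uncountable suborder of $\omega_1$ is isomorphic to $\omega_1$, and one of $\omega_1^*$ to $\omega_1^*$. Now $\omega_1$ does not embed in $\omega_1^*$, since that would give an infinite descending sequence of ordinals. Nor does it embed in $\mathbb R$, since an embedding $f$ would give $\aleph_1$ disjoint intervals $(f(\alpha),f(\alpha+1))$, each containing a rational. By reversal $\omega_1^*$ does not embed in $\mathbb R$.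

*$C$ against the others.* Suppose $O$ embeds in $C$. Pulling back chains, $O^2=\bigcup_nP_n$ with $P_n$ chains.

* If $O$ also embeds in $\omega_1$, then $O\cong\omega_1$, and $\omega_1^2$ is a countable union of chains. This was excluded in the non-example of Section 1.
* If $O$ also embeds in $\omega_1^*$, then $\omega_1^*$ embeds in $C$, so $\omega_1$ embeds in the Countryman line $C^*$. This is excluded in the same way.
* If $O$ also embeds in $X$, we may take $O\subseteq\mathbb R$. For each $x\in O$ the uncountably many points $(x,y)$, $y\in O$, are covered by countably many $P_n$, so there are $n$ and $y<y'$ with $(x,y),(x,y')\in P_n$. Pick a rational $r$ with $y<r<y'$. As $O$ is uncountable, two points $x_1<x_2$ share the same $n$ and $r$; write $y_i,y_i'$ for the values chosen for $x_i$. Then $(x_1,y_1')$ and $(x_2,y_2)$ lie in $P_n$, with $x_1<x_2$ and $y_1'>r>y_2$. These are incomparable, a contradiction.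
* If $O$ embeds in $C$ by $f$ and also in $C^*$, the second embedding is a strictly decreasing $g:O\to C$. The uncountably many points $(f(x),g(x))$ lie in countably many chains of $C^2$, so for some $x<y$ in $O$ the points for $x$ and $y$ lie in one chain. But $f(x)<f(y)$ and $g(x)>g(y)$, a contradiction.

*$C^*$ against $\omega_1,\omega_1^*,X$.* The first three items used only that $C$ and $C^*$ are Countryman, so they apply with $C$ and $C^*$ exchanged. $\square$

**Lemma 9.** Every uncountable $S\subseteq Z_Y$ has an uncountable subset isomorphic to a suborder of $Y$.

*Proof.* There are countably many tuples $(n,p_0,\dots,p_n)$, so, shrinking $S$, we may assume that all its elements have the same one. Two elements of $S$ then differ first at a $Y$-entry, so $(y_0,p_0,\dots,y_n,p_n)\mapsto(y_0,\dots,y_n)$ embeds $S$ in $Y^{n+1}$ ordered lexicographically. We show by induction on $m\ge1$ that every uncountable $S\subseteq Y^m$ has an uncountable subset isomorphic to a suborder of $Y$. For $m=1$ this is trivial. Let $m>1$. If the first projection of $S$ is uncountable, choose one point of $S$ over each of its values; the chosen set is isomorphic to the projection, a suborder of $Y$. Otherwise some fibre of $S$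 over a first coordinate is uncountable, and it lies in a copy of $Y^{m-1}$. $\square$

**Lemma 10.** Let $|Y|=\aleph_1$. If $B\in\mathcal K$ order-embeds in $\mathbb R$, then $B$ has no LOTS embedding into $Z_Y$.

*Proof.* Suppose $F:B\to Z_Y$ is one. By Observation 2 some countable $E\subseteq B$ meets every open interval of $B$. We show that $F$ has countable range.

**Step 1: notation.** For $s=(y_0,d_0,\dots,y_{n-1},d_{n-1})$ with $n\ge0$, $y_i\in Y$, $d_i\in D$, and for $y\in Y$, let $B_s$ be the set of $b\in B$ such that $F(b)$ extends $s$, and $B_{s,y}$ the set of those for which $F(b)$ extends $s^\frown y$. These sets are convex, since the elements of $Z_Y$ extending a given sequence form a convex set and $F$ is increasing.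

**Step 2: every nonempty $B_{s,y}$ contains a point of $E$.** Here continuity is used. Let $b\in B_{s,y}$, so $F(b)=s^\frown y^\frown p^\frown\cdots$ with $p\in P$. Take a rational $p'<p$ and put $u=s^\frown y^\frown p'\in Z_Y$, so $u<F(b)$. By Lemma 4(ii), $F[B]$ is good in $Z_Y$, so there is $b'<b$ with $u<F(b')<F(b)$. Since $u$ and $F(b)$ both extend $s^\frown y$, so does $F(b')$. So $B_{s,y}$ contains $b'<b$, and by convexity the whole interval $(b',b)$, which meets $E$.

**Step 3: count.** For fixed $s$ the sets $B_{s,y}$ are disjoint, so by Step 2 only countably many $y$ have $B_{s,y}\ne\emptyset$. If $B_{s^\frown y^\frown d}\ne\emptyset$, then $B_s\ne\emptyset$ and $B_{s,y}\ne\emptyset$. As $D$ is countable, induction on $n$ (starting from the single $s=\emptyset$) shows that only countably many $s$ have $B_s\neq\emptyset$. So only countably many pairs $(s,y)$ have $B_{s,y}\ne\emptyset$. Every $F(b)$ has the form $s^\frown y^\frown q$ with $q\in\mathbb Q$ and $B_{s,y}\ne\emptyset$. Hence $F$ takes only countably many values. But $F$ is injective and $B$ is uncountable, a contradiction. $\square$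

The continuity is essential: for the map $x\mapsto(x,0)$ from $X$ to $Z_X$, each set $B_{\emptyset,x}$ is a single point.

*Proof of Theorem B.* Suppose $B\in\mathcal K$ LOTS-embeds into two members of $\mathcal B_6$ with different names. If these are $X$ and $Z_X$, then $B$ order-embeds in $\mathbb R$, contradicting Lemma 10. If they are $X$ and $Z_Y$ with $Y\ne X$, then Lemma 9, applied to the image of the uncountable set $B$ in $Z_Y$, gives an uncountable suborder of $B$ that embeds in $Y$; it embeds in $X$ as well, contradicting Lemma 8. If they are $Z_Y$ and $Z_{Y'}$ with $Y\neq Y'$, then Lemma 9 gives an uncountable $O_1\subseteq B$ embedding in $Y$; applied to the image of $O_1$ in $Z_{Y'}$, it gives an uncountable $O_2\subseteq O_1$ embedding in $Y'$. So $O_2$ embeds in both $Y$ and $Y'$, contradicting Lemma 8. (In particular the six names denote pairwise non-isomorphic orders.)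

Now let $\mathcal B$ be any basis for $\mathcal K$. Each $M\in\mathcal B_6$ is in $\mathcal K$, so choose $B_M\in\mathcal B$ embedding in $M$. By the first part the $B_M$ are pairwise distinct, so $|\mathcal B|\ge6$. $\blacksquare$

*Proof of the Corollary (PFA).* Let $B\in\mathcal K$ embed in $M\in\mathcal B_6$. By Theorem A some $M'\in\mathcal B_6$ embeds in $B$, hence in $M$. So $M'\in\mathcal K$ embeds in both $M'$ and $M$, and Theorem B gives $M'=M$. Thus $M$ embeds in $B$.

For the second assertion, let $\mathcal B$ be a basis and $M\in\mathcal B_6$. Some $B\in\mathcal B$ embeds in $M$, and by minimality it is bi-embeddable with $M$. Conversely, suppose each $M\in\mathcal B_6$ is bi-embeddable with some member of $\mathcal B\subseteq\mathcal K$. Given $L\in\mathcal K$, some $M\in\mathcal B_6$ embeds in $L$ by Theorem A, and then so does the corresponding member of $\mathcal B$. So $\mathcal B$ is a basis. $\blacksquare$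

## 9. Under CH, no basis of size $\le\aleph_1$

*Proof of Theorem C.* Let $\mathcal B\subseteq\mathcal K$ with $|\mathcal B|\le\aleph_1$. Since $\mathcal K\neq\emptyset$, the empty set is not a basis, so write $\mathcal B=\{B_\xi:\xi<\omega_1\}$, possibly with repetitions. We construct an $\aleph_1$-dense set of reals $X'$ such that no $B_\xi$ even order-embeds in $X'$.

**Step 1: list all possible images.** Only those $B_\xi$ matter that are isomorphic to some $E_\xi\subseteq\mathbb R$; fix such $E_\xi$. An order embedding $\varphi:E_\xi\to\mathbb R$ extends to the nondecreasing map
$$r\mapsto\sup\{\varphi(e):e\in E_\xi,\ e\le r\}$$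
from $\mathbb R$ to $[-\infty,\infty]$ (with $\sup\emptyset=-\infty$), which takes the value $\varphi(e)$ at $e\in E_\xi$. A nondecreasing map has at most countably many discontinuities, since its jumps are disjoint intervals. It is determined by its values on $\mathbb Q$, the set of its discontinuities, and its values there. So there are only $2^{\aleph_0}=\aleph_1$ such maps, and at most $\aleph_1$ embeddings $\varphi$ for each $\xi$. Hence all images $\varphi[E_\xi]$, over all $\xi$ and $\varphi$, can be listed as $\langle R_\eta:\eta<\omega_1\rangle$, with repetitions allowed. (If there are none, put $X'=X$: no $B_\xi$ embeds in $\mathbb R$, let alone in $X'$.) Each $R_\eta$ is uncountable.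

**Step 2: keep a point of each $R_\eta$ out of $X'$.** Let $\langle I_\eta:\eta<\omega_1\rangle$ list the rational open intervals, each $\aleph_1$ times. Recursively choose
$$x_\eta\in I_\eta\setminus\{x_\zeta,z_\zeta:\zeta<\eta\},\qquad z_\eta\in R_\eta\setminus\{x_\zeta:\zeta\le\eta\}.$$
This is possible because $I_\eta$ and $R_\eta$ are uncountable and the excluded sets are countable. Let $X'=\{x_\eta:\eta<\omega_1\}$.

**Step 3: check.** The $x_\eta$ are distinct, and every real interval contains a rational open interval, which occurs $\aleph_1$ times in the list. So $X'$ is an $\aleph_1$-dense set of reals and $X'\in\mathcal K$. Moreover $z_\eta\notin X'$: $z_\eta\ne x_\zeta$ for $\zeta\le\eta$ by the choice of $z_\eta$, and for $\zeta>\eta$ by the choice of $x_\zeta$. So $z_\eta\in R_\eta\setminus X'$, and no $R_\eta$ is contained in $X'$. If some $B_\xi$ order-embedded in $X'$, it would be isomorphic to a set of reals, and the image of $E_\xi$ under the corresponding embedding would be some $R_\eta\subseteq X'$. This is impossible. So no member of $\mathcal B$ embeds in $X'\in\mathcal K$, and $\mathcal B$ is not a basis. $\blacksquare$
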